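\title{The white and black spectral curves of a coherent double circuit configuration}

\begin{abstract}
A double circuit configuration places points of $\mathbb P^d$ at the white vertices and hyperplanes at the black vertices of a bipartite graph on a torus. The points define one spectral curve in $(\mathbb C^*)^2$ and the hyperplanes define another. We show that for a coherent configuration the two curves need not coincide: for every $d\ge 2$ there is an example in which they are two different lines. On the positive side we construct a linear map from the cokernel of the white operator to the kernel of the black operator. It yields inclusion or equality of the curves under a local spanning condition, which holds when all vertices have degree $d+2$, and under a global spanning condition combined with a minimal multiplicity condition at a distinguished point. A second counterexample, with spanning data and nontrivial cohomology class, shows that the multiplicity condition cannot be dropped.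
\end{abstract}

\section{Two curves attached to one configuration}\label{sec:intro}

\subsection{Coherent double circuit configurations}

Let $\Gamma$ be a bipartite graph embedded in the torus $T^2$ so that all faces are disks, with white vertex set $W$ and black vertex set $B$. We assume that $\Gamma$ has a \emph{dimer cover}, a set of edges containing every vertex exactly once; hence $|W|=|B|$. Let $\widetilde\Gamma$ be the lift of $\Gamma$ to the universal cover $\mathbb R^2$, with vertex sets $\widetilde W$ and $\widetilde B$. The group $H_1(T^2)\cong\mathbb Z^2$ acts on $\widetilde\Gamma$ by deck transformations, written as translations by $\gamma\in H_1(T^2)$, and a function on vertices, edges or faces of $\widetilde\Gamma$ is \emph{periodic} if it is invariant under this action. We assume that $\widetilde\Gamma$ has no multiple edges, and neighbors are always taken in $\widetilde\Gamma$. An edge is written $e=(v,w)$ with $v$ black and $w$ white, and $v\sim w$ denotes adjacency. Throughout, $d\ge2$ is a fixed integer.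

A finite family of vectors is a \emph{circuit} if it is linearly dependent while every proper subfamily is independent. Equivalently, the family satisfies exactly one linear relation up to scale, and all coefficients of this relation are nonzero. A circuit of $k$ vectors spans a space of dimension $k-1$. Rescaling the vectors preserves the property, so it makes sense for points of a projective space: three distinct collinear points form a circuit, and so do four coplanar points no three of which are collinear.

A \emph{double circuit configuration} assigns, periodically, a point of $\mathbb P^d$ to each white vertex and a hyperplane of $\mathbb P^d$ to each black vertex, such that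
\begin{itemize}
\item[(V)] for every black vertex the points at its neighbors form a circuit, and for every white vertex the hyperplanes at its neighbors form a circuit in the dual projective space.
\end{itemize}
A single nonzero vector is independent, so (V) forces every vertex to have degree at least $2$. Choose periodic lifts: vectors $\mathbf A(w)\in\mathbb C^{d+1}$ for the points and covectors $\boldsymbol\ell(v)\in(\mathbb C^{d+1})^*$ for the hyperplanes. Assume $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle\neq0$ for every edge $(v,w)$. The configuration is \emph{coherent} if moreover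
\begin{itemize}
\item[(F)] for every face with boundary $w_1,v_1,w_2,v_2,\dots,w_k,v_k$ in cyclic order (indices mod $k$),
\[
\prod_{i=1}^k\frac{\langle\boldsymbol\ell(v_i),\mathbf A(w_i)\rangle}{\langle\boldsymbol\ell(v_i),\mathbf A(w_{i+1})\rangle}=1 .
\]
\end{itemize}
Each vector and covector occurs in this multi-ratio as often above as below, so (F) does not depend on the lifts.

Condition (F) is a closedness condition. Walk along the edges of $\widetilde\Gamma$, multiplying by $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle$ on a step from $v$ to $w$ and dividing by it on a step from $w$ to $v$. Around a face the total factor is the inverse of the multi-ratio. Since $\widetilde\Gamma$ is the $1$-skeleton of a cell decomposition of the plane, which is simply connected, (F) makes the total factor independent of the path. So there is a nowhere vanishing function $f$ on the vertices of $\widetilde\Gamma$, unique up to a constant factor, with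
\begin{equation}\label{eq:f}
\langle\boldsymbol\ell(v),\mathbf A(w)\rangle=f(v)^{-1}f(w)\qquad\text{for every edge }(v,w).
\end{equation}
The ratio $f(\cdot+\gamma)/f$ takes equal values at the two ends of each edge, so it is a constant $\alpha(\gamma)$, and $\alpha$ is a character of $H_1(T^2)$. A change of lifts multiplies $f$ by a periodic function and does not affect $\alpha$. This
\[
\alpha\in H^1(T^2,\mathbb C^*)=\mathrm{Hom}(H_1(T^2),\mathbb C^*)
\]
is the \emph{cohomology class} of the configuration. We fix a basis $\gamma_1,\gamma_2$ of $H_1(T^2)$ and identify a character $\beta$ with the point $(\lambda,\mu)=(\beta(\gamma_1),\beta(\gamma_2))$ of $(\mathbb C^*)^2$. The trivial character is $1=(1,1)$.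

\subsection{The spectral curves}

For a character $\beta$ let $\mathbb C^W_\beta$ (resp.\ $\mathbb C^B_\beta$) be the space of functions $g$ on $\widetilde W$ (resp.\ $\widetilde B$) with $g(\cdot+\gamma)=\beta(\gamma)g$; we call $\beta$ the \emph{multiplier} of $g$. By (V) there are periodic edge weights $\kappa(e),\kappa'(e)\in\mathbb C^*$ with
\[
\sum_{e=(v,w)}\kappa(e)\mathbf A(w)=0\ \text{ for every black }v,\qquad
\sum_{e=(v,w)}\kappa'(e)\boldsymbol\ell(v)=0\ \text{ for every white }w,
\]
the sums running over the edges at the given vertex. Define
\[
(\mathcal Kg)(v)=\sum_{e=(v,w)}\kappa(e)g(w),\qquad (\mathcal K'h)(w)=\sum_{e=(v,w)}\kappa'(e)h(v).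
\]
The \emph{white} and \emph{black spectral curves} are
\[
\mathcal S_W=\{\beta:\ \ker\mathcal K|_{\mathbb C^W_\beta}\neq0\},\qquad
\mathcal S_B=\{\beta:\ \ker\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}\neq0\}.
\]
Thus $\mathcal S_W$ records the multipliers of quasi-periodic scalar solutions of the linear relations that the points satisfy, and $\mathcal S_B$ does the same, with inverted multipliers, for the hyperplanes. Other lifts or other relations compose $\mathcal K$ and $\mathcal K'$ with multiplication by periodic nowhere vanishing functions, so the two sets are invariants of the configuration.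

Both sets are zero sets of determinants. Choose representatives $W_0\subset\widetilde W$ and $B_0\subset\widetilde B$ of the vertices of $\Gamma$; restriction identifies $\mathbb C^W_\beta$ with $\mathbb C^{W_0}$ and $\mathbb C^B_\beta$ with $\mathbb C^{B_0}$. Each edge $e$ of $\Gamma$ has a unique lift $(v_0,w_0+\delta(e))$ with $v_0\in B_0$, $w_0\in W_0$, $\delta(e)\in H_1(T^2)$, and its lift at $w_0$ is $(v_0-\delta(e),w_0)$. A function $g\in\mathbb C^W_\beta$ has $g(w_0+\delta)=\beta(\delta)g(w_0)$, and a function $h\in\mathbb C^B_{\beta^{-1}}$ has $h(v_0-\delta)=\beta(\delta)h(v_0)$. Therefore the matrices of $\mathcal K|_{\mathbb C^W_\beta}$ and $\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$ are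
\begin{equation}\label{eq:matrices}
\mathcal K_\beta(v_0,w_0)=\sum_e\kappa(e)\,\beta(\delta(e)),\qquad
\mathcal K'_\beta(w_0,v_0)=\sum_e\kappa'(e)\,\beta(\delta(e)),
\end{equation}
both sums running over the edges of $\Gamma$ that join $v_0$ and $w_0$. The matrices are square. Order $W_0$ and $B_0$ and put $P_W(\beta)=\det\mathcal K_\beta$ and $P_B(\beta)=\det\mathcal K'_\beta$. These are Laurent polynomials in $\lambda,\mu$ with $\mathcal S_W=\{P_W=0\}$ and $\mathcal S_B=\{P_B=0\}$. Expanding the determinants gives sums over the dimer covers $M$ of $\Gamma$,
\begin{equation}\label{eq:dimer}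
P_W=\sum_M\mathrm{sgn}(M)\prod_{e\in M}\kappa(e)\;\beta(\delta(M)),\qquad
P_B=\sum_M\mathrm{sgn}(M)\prod_{e\in M}\kappa'(e)\;\beta(\delta(M)),
\end{equation}
where $\delta(M)=\sum_{e\in M}\delta(e)$ and $\mathrm{sgn}(M)$ is the sign of the bijection $B_0\to W_0$ defined by $M$.

One more operator explains the inverse in the definition of $\mathcal S_B$. For a function $\xi$ on $\widetilde B$ let
\[
(\mathcal K^T\xi)(w)=\sum_{e=(v,w)}\kappa(e)\xi(v).
\]
This is $\mathcal K'$ with $\kappa$ in place of $\kappa'$, so by \eqref{eq:matrices} its matrix on $\mathbb C^B_{\beta^{-1}}$ is the transpose of $\mathcal K_\beta$, and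
\begin{equation}\label{eq:transpose}
\dim\ker\mathcal K^T|_{\mathbb C^B_{\beta^{-1}}}=\dim\ker\mathcal K|_{\mathbb C^W_\beta}.
\end{equation}
The two curves therefore describe where two operators on the same space $\mathbb C^B_{\beta^{-1}}$ and with the same pattern of edges, $\mathcal K^T$ and $\mathcal K'$, become degenerate.

\subsection{The question and the results}

The following question comes from \cite{IP}: \emph{are the spectral curves associated with the white and the black data of a coherent double circuit configuration the same?} Precisely, does $\mathcal S_W=\mathcal S_B$ hold for every coherent configuration for which neither set is all of $H^1(T^2,\mathbb C^*)$?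

There are good reasons to expect a positive answer. By \eqref{eq:dimer} the two polynomials are built from the same monomials with the same signs. The curves always share two points:
\begin{equation}\label{eq:common}
1,\ \alpha\in\mathcal S_W\cap\mathcal S_B .
\end{equation}
Indeed, the coordinates of $\mathbf A$ and of $\boldsymbol\ell$ are periodic functions killed by $\mathcal K$ and $\mathcal K'$, and not all of them vanish. Pairing $\sum\kappa(e)\mathbf A(w)=0$ with $\boldsymbol\ell(v)$ and using \eqref{eq:f} gives $\mathcal K(f|_{\widetilde W})=0$, with multiplier $\alpha$; in the same way $\mathcal K'(f^{-1}|_{\widetilde B})=0$, with multiplier $\alpha^{-1}$. Finally, there are configurations with $\kappa'=\kappa$, so that $\mathcal K'=\mathcal K^T$ and the curves agree by \eqref{eq:transpose}; see Example~\ref{ex:square}.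

On the other hand, (V) constrains the points and the hyperplanes separately, and (F) couples them only through the numbers $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle$. If these numbers carry no information, nothing ties $\kappa'$ to $\kappa$. This can be arranged.

\begin{theorem}\label{thm:main}
For every $d\ge2$ there is a coherent double circuit configuration of class $\alpha=(1,1)$ with
\[
\mathcal S_W=\{3-4\lambda+\mu=0\},\qquad \mathcal S_B=\{4-3\lambda-\mu=0\}.
\]
Neither set is all of $(\mathbb C^*)^2$, and they meet only at $(1,1)$. In particular $\mathcal S_W\neq\mathcal S_B$.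
\end{theorem}

So the answer is no; the proof is in Section~\ref{sec:honeycomb}. The rest of the paper locates the mechanism that makes the curves agree when they do. In Section~\ref{sec:lift} we pass to one dimension higher, where (F) turns into incidence of points and hyperplanes. In Section~\ref{sec:transfer} we construct, for $\beta\neq1,\alpha$, a linear \emph{transfer map} from $\ker\mathcal K^T$ to $\ker\mathcal K'$ at multiplier $\beta^{-1}$ (Theorem~\ref{thm:transfer}); wherever it is nonzero, a point of $\mathcal S_W$ is a point of $\mathcal S_B$. Sections~\ref{sec:local} and~\ref{sec:global} give two criteria for nonvanishing, a local one (Theorem~\ref{thm:local}) and one for the components of $\mathcal S_W$ through the points \eqref{eq:common} (Theorem~\ref{thm:global}). For instance, $\mathcal S_W=\mathcal S_B$ if all vertices have degree $d+2$, or if $P_W$ and $P_B$ are irreducible, $\alpha\ne1$ and $dP_W(\alpha)\neq0$. The example behind Theorem~\ref{thm:main} is degenerate: its points lie on a line and $\alpha=1$. Section~\ref{sec:layers} shows that excluding these degeneracies does not rescue the equality (Theorem~\ref{thm:spanning}).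

\section{Two different lines on the honeycomb}\label{sec:honeycomb}

For $d=2$ the example looks as follows. Put all points on one line $L$, and let all lines of the configuration pass through one point $O\in L$, with no point equal to $O$ and no line equal to $L$. All covectors then restrict to the same linear form on $L$ up to scale, so (F) holds whatever the points and the lines are. On a trivalent graph (V) asks only that the three neighbors of a vertex carry distinct data. With four white and four black vertices there are two free invariants, the cross-ratio of four points and the cross-ratio of four lines, and we shall see that they determine the two curves.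

\begin{proof}[Proof of Theorem~\ref{thm:main}]
\emph{The graph.} Let $\widetilde\Gamma$ have white vertices $w_n$ at $n\in\mathbb Z^2$ and black vertices $v_n$ at $n+(\frac13,\frac13)$, with $v_n$ joined to $w_n,w_{n+e_1},w_{n+e_2}$. Then $w_n$ is joined to $v_n,v_{n-e_1},v_{n-e_2}$. This is the honeycomb lattice: the faces are hexagons and there are no multiple edges. Let $\Gamma=\widetilde\Gamma/2\mathbb Z^2$ and $\gamma_i=2e_i$. The edges $v_nw_n$ form a dimer cover.

\emph{The data.} Let $p,q:(\mathbb Z/2)^2\to\mathbb C$ be injective and put
\[
\mathbf A(w_n)=(1,p(n),0,0,\dots,0),\qquad \boldsymbol\ell(v_n)=(1,0,q(n),0,\dots,0).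
\]
Three coordinates are needed, and this is where $d\ge2$ enters. The three neighbors of a vertex have three different indices mod $2$, so they carry three pairwise independent vectors (or covectors) in a $2$-dimensional space, which is a circuit. All pairings $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle$ equal $1$. Hence (F) holds, $f\equiv1$ and $\alpha=1$.

\emph{The white curve.} Three vectors $(1,x),(1,y),(1,z)$ satisfy the relation with coefficients $y-z$, $z-x$, $x-y$. So we may take the weights $p(n+e_1)-p(n+e_2)$, $p(n+e_2)-p(n)$, $p(n)-p(n+e_1)$ on the edges from $v_n$ to $w_n$, $w_{n+e_1}$, $w_{n+e_2}$. Number the classes $00,10,01,11$ by $1,2,3,4$ and write $[ij]=p_i-p_j$. With rows $v_{00},v_{10},v_{01},v_{11}$ and columns $w_{00},w_{10},w_{01},w_{11}$,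
\[
\mathcal K_\beta=\begin{pmatrix}
[23]&[31]&[12]&0\\
\lambda[42]&[14]&0&[21]\\
\mu[34]&0&[41]&[13]\\
0&\mu[43]&\lambda[24]&[32]
\end{pmatrix}.
\]
Put $r=[14][23]$, $s=[13][24]$, $t=[12][34]$ and $\Lambda=r-s\lambda+t\mu$. The minors obtained by deleting the first row and the first, second or third column are
\begin{align*}
&[14]\bigl([41][32]-\lambda[13][24]\bigr)-\mu[21][41][43]=[14]\,\Lambda,\\
&\lambda[42]\bigl([41][32]-\lambda[13][24]\bigr)+\lambda\mu[21][34][24]=\lambda[42]\,\Lambda,\\
&-\lambda\mu[42][13][43]-\mu[14][34][32]+\mu^2[21][34][43]=\mu[34]\,\Lambda .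
\end{align*}
Expanding along the first row,
\[
P_W=\bigl([23][14]-\lambda[31][42]+\mu[12][34]\bigr)\Lambda=\Lambda^2,
\]
and $\mathcal S_W=\{r-s\lambda+t\mu=0\}$.

\emph{The black curve.} A point reflection reduces this to the white case. For $h\in\mathbb C^B_{\beta^{-1}}$ put $g(w_n)=h(v_{-n})$. Then $g(w_{n+\gamma})=h(v_{-n-\gamma})=\beta(\gamma)g(w_n)$, so $h\mapsto g$ is an isomorphism onto $\mathbb C^W_\beta$. The equation $(\mathcal K'h)(w_{-n})=0$ involves $v_{-n},v_{-(n+e_1)},v_{-(n+e_2)}$, with the coefficients of the relation among the vectors $(1,q(-n)),(1,q(-n-e_1)),(1,q(-n-e_2))$. It is the equation $(\mathcal Kg)(v_n)=0$ for the white data $n\mapsto q(-n)=q(n)$. Hence $\mathcal S_B$ is given by the formula for $\mathcal S_W$ with $q$ in place of $p$.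

\emph{The choice.} For $(p_1,p_2,p_3,p_4)=(0,1,2,3)$ we get $(r,s,t)=(3,4,1)$, and for $(q_1,q_2,q_3,q_4)=(0,1,3,2)$ we get $(r,s,t)=(4,3,-1)$. These are the lines in the statement. Adding their equations gives $7-7\lambda=0$, so they meet only at $(1,1)$.
\end{proof}

\begin{remark}
Since $1\in\mathcal S_W$, we have $r-s+t=0$, so the line $\mathcal S_W$ is determined by the cross-ratio $r/s$ of $p_1,\dots,p_4$. In this family $\mathcal S_W=\mathcal S_B$ exactly when the cross-ratios of the $p_i$ and of the $q_i$ agree.
\end{remark}

\section{Coherence as incidence one dimension up}\label{sec:lift}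

The kernel vectors behind \eqref{eq:common} are the $d+1$ coordinates of $\mathbf A$ and the function $f$. It pays to treat them as the $d+2$ coordinates of one vector. Let
\[
V=\mathbb C^{d+2}=\mathbb C^{d+1}\oplus\mathbb C\mathbf e,\qquad \varphi(\gamma)=\mathrm{diag}(1,\dots,1,\alpha(\gamma)),
\]
and let $\mathbf e^*\in V^*$ be the last coordinate. We call maps $a:\widetilde W\to V$ and $b:\widetilde B\to V^*$ \emph{equivariant} if $a(w+\gamma)=\varphi(\gamma)a(w)$ and $b(v+\gamma)=b(v)\varphi(\gamma)^{-1}$.

\begin{lemma}\label{lem:lift}
\textup{(i)} For a coherent configuration of class $\alpha$ put $a(w)=(\mathbf A(w),f(w))$ and $b(v)=(\boldsymbol\ell(v),-f(v)^{-1})$. Then $a,b$ are equivariant and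
\[
\sum_{e=(v,w)}\kappa(e)a(w)=0\ \ (\forall v),\qquad \sum_{e=(v,w)}\kappa'(e)b(v)=0\ \ (\forall w),\qquad \langle b(v),a(w)\rangle=0\ \text{ on edges}.
\]

\textup{(ii)} Conversely, let $\alpha$ be a character and let $a,b$ be equivariant, with $\langle b(v),a(w)\rangle=0$ on edges and with nowhere vanishing last coordinates, written as $f(w)$ for $a(w)$ and $-f(v)^{-1}$ for $b(v)$. Suppose that the $a$'s at the neighbors of each black vertex and the $b$'s at the neighbors of each white vertex form circuits. Then the first $d+1$ coordinates $\mathbf A,\boldsymbol\ell$ of $a,b$ form a coherent double circuit configuration of class $\alpha$, and the linear relations among the $\mathbf A$'s (resp.\ $\boldsymbol\ell$'s) at each vertex are those among the $a$'s (resp.\ $b$'s).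
\end{lemma}

\begin{proof}
(i) Equivariance holds because $\mathbf A,\boldsymbol\ell$ are periodic and $f$ has multiplier $\alpha$. The last coordinates of the two relations are $\mathcal K(f|_{\widetilde W})=0$ and $\mathcal K'(f^{-1}|_{\widetilde B})=0$, shown after \eqref{eq:common}. On an edge, $\langle b(v),a(w)\rangle=\langle\boldsymbol\ell(v),\mathbf A(w)\rangle-f(v)^{-1}f(w)=0$ by \eqref{eq:f}.

(ii) By equivariance $\mathbf A,\boldsymbol\ell$ are periodic and $f$ has multiplier $\alpha$. Incidence on edges says that \eqref{eq:f} holds. So the pairings on edges are nonzero, the product in (F) telescopes to $1$, and the class is $\alpha$. It remains to see that dropping the last coordinate preserves the relations. The $a$'s at the neighbors of $v$ lie in $\ker b(v)$, and $\mathbf e\notin\ker b(v)$ because the last coordinate of $b(v)$ is nonzero. So the projection along $\mathbf e$ is injective on their span. The $b$'s at the neighbors of $w$ vanish on $a(w)$, while $\mathbf e^*(a(w))=f(w)\ne0$. So the restriction $V^*\to(\mathbb C^{d+1})^*$, whose kernel is $\mathbb C\mathbf e^*$, is injective on their span. An injective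 linear map preserves all linear relations, and hence circuits.
\end{proof}

From now on $a,b$ denote the lifts of Lemma~\ref{lem:lift}(i). Part (ii) is our tool for building configurations. The first one confirms the optimistic guess and will serve as a test case.

\begin{example}\label{ex:square}
Let $d=2$. Take white vertices $w_n$ at $n\in\mathbb Z^2$ and black vertices $v_n$ at $n+(\frac12,\frac12)$, with $v_n$ joined to $w_{n+\varepsilon}$ for $\varepsilon\in\{0,1\}^2$. This is a square lattice turned by $45^\circ$, and the edges $v_nw_n$ form a dimer cover of $\Gamma=\widetilde\Gamma/4\mathbb Z^2$; let $\gamma_i=4e_i$. Consider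
\[
c(x,y)=\sum_\varepsilon c_\varepsilon x^{\varepsilon_1}y^{\varepsilon_2}=M(x)+yL(x),\qquad M=(-1-2i)+x,\quad L=1+(-1+2i)x .
\]
All $c_\varepsilon$ are nonzero, and $L,M$ are linearly independent since $c_{00}c_{11}=5\ne1=c_{10}c_{01}$. So on the curve $c=0$ we have $L(x)\neq0$ and $y=-M(x)/L(x)$. The curve contains $(x_1,y_1)=(1,1)$, $(x_2,y_2)=(i,-1)$, $(x_3,y_3)=(-1,i)$; let $(x_4,y_4)\in(\mathbb C^*)^2$ be any further point on it. The $x_k$ are distinct. With $\Pi(x)=\prod_k(x-x_k)$ and $\nu_k=L(x_k)/\Pi'(x_k)\neq0$ put
\[
a(w_n)=\bigl(x_k^{n_1}y_k^{n_2}\bigr)_{k=1}^4,\qquad b(v_n)=\bigl(\nu_kx_k^{-n_1}y_k^{-n_2}\bigr)_{k=1}^4 .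
\]
These are equivariant for $\alpha=(x_4^4,y_4^4)$, because $x_k^4=y_k^4=1$ for $k\le3$. Multiplying the $k$th coordinate of the four vectors $a(w_\varepsilon)$ by $L(x_k)$ gives the values at $x_1,\dots,x_4$ of the polynomials $L,\,xL,\,-M,\,-xM$. These span the $3$-dimensional space of polynomials of degree at most $2$, on which evaluation at four points is injective. So the $a(w_\varepsilon)$ satisfy only the relation $\sum c_\varepsilon a(w_\varepsilon)=0$ and form a circuit. The families $a(w_{n+\varepsilon})$ and $b(v_{n-\varepsilon})$ arise from $a(w_\varepsilon)$ by invertible diagonal matrices independent of $\varepsilon$, so they are circuits with the same relation. Finally $\langle b(v_n),a(w_{n+\varepsilon})\rangle=\sum_kR(x_k)/\Pi'(x_k)$ with $R$ one of the four polynomials; this sum is the coefficient of $x^3$ in the Lagrange interpolation formula for $R$, hence $0$. Lemma~\ref{lem:lift}(ii) gives a coherent configuration with $\kappa=\kappa'=c_\varepsilon$ on the edge $(v_n,w_{n+\varepsilon})$. Thus $\mathcal K'=\mathcal K^T$ and $\mathcal S_W=\mathcal S_B$.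
\end{example}

\begin{remark}[Duality]\label{rem:duality}
Exchange the colors and the roles of $\mathbf A$ and $\boldsymbol\ell$. Equation \eqref{eq:f} then holds with $f^{-1}$ in place of $f$, so we obtain a coherent configuration in the dual space, and $(\alpha,\mathcal S_W,\mathcal S_B)$ becomes $(\alpha^{-1},\mathcal S_B^{-1},\mathcal S_W^{-1})$, the inverses taken pointwise. The lifts $a$ and $b$ are exchanged up to the sign of the last coordinate. So every statement below that gives $\mathcal S_W\subset\mathcal S_B$ has a dual that gives $\mathcal S_B\subset\mathcal S_W$.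
\end{remark}

\section{The transfer map}\label{sec:transfer}

We want to produce an element of $\ker\mathcal K'$ from an element of $\ker\mathcal K^T$. No formula relates $\kappa'$ to $\kappa$, so the construction must use $\kappa'$ only through the relation $\sum\kappa'(e)b(v)=0$. This relation shows that $\psi(v)=\langle b(v),X\rangle$ is killed by $\mathcal K'$ for each constant vector $X\in V$, but constants produce only the multipliers $1$ and $\alpha^{-1}$. To reach other multipliers we let $X$ depend on the face. If $X$ jumps by a multiple $c(e)a(w)$ of $a(w)$ across the edge $e=(v,w)$, then $b(v)$ does not see the jump. The jumps around a black vertex $v$ must add up to zero, and since the relation among the $a(w)$, $w\sim v$, is unique up to scale, this forces $c(e)=\kappa(e)\xi(v)$ for some number $\xi(v)$. The jumps around a white vertex $w$ must add up to zero as well, and this is the equation $(\mathcal K^T\xi)(w)=0$. So such face functions are governed precisely by $\ker\mathcal K^T$.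

For an edge $e=(v,w)$ oriented from $v$ to $w$, let $L(e)$ and $R(e)$ be the faces of $\widetilde\Gamma$ on its left and on its right.

\begin{theorem}\label{thm:transfer}
Consider a coherent configuration of class $\alpha$. Let $\beta\ne1,\alpha$ and let $\xi\in\mathbb C^B_{\beta^{-1}}$ satisfy $\mathcal K^T\xi=0$. There is a unique function $X$ from the faces of $\widetilde\Gamma$ to $V$ with $X(F+\gamma)=\beta(\gamma)^{-1}\varphi(\gamma)X(F)$ and
\begin{equation}\label{eq:jump}
X(L(e))-X(R(e))=\kappa(e)\,\xi(v)\,a(w)\qquad\text{for each edge }e=(v,w).
\end{equation}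
The number $\psi(v)=\langle b(v),X(F)\rangle$ does not depend on the face $F$ incident to $v$, and $\psi\in\mathbb C^B_{\beta^{-1}}$, $\mathcal K'\psi=0$. Moreover $\psi(v)=\langle b(v),X(F)\rangle$ also holds for every face $F$ that has a white vertex adjacent to $v$. In particular, if $\psi\ne0$ for some $\xi$, then $\beta\in\mathcal S_B$.
\end{theorem}

By uniqueness $X$ and $\psi$ depend linearly on $\xi$. We call $T_\beta:\xi\mapsto\psi$ the \emph{transfer map}. It does not depend on the normalization of $f$: replacing $f$ by $cf$ multiplies the last coordinates of $a$ and $X$ by $c$ and that of $b$ by $c^{-1}$. Before the proof we compute $T_\beta$ in the two configurations met so far, taking the existence and uniqueness of $X$ from the statement.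

\begin{example}\label{ex:squareT}
In Example~\ref{ex:square} let $(x,y)\in(\mathbb C^*)^2$ satisfy $c(x,y)=0$, with $\beta=(x^4,y^4)\neq1,\alpha$; then $x\ne x_k$ for all $k$. The function $\xi(v_n)=x^{-n_1}y^{-n_2}$ has multiplier $\beta^{-1}$, and $(\mathcal K^T\xi)(w_n)=x^{-n_1}y^{-n_2}c(x,y)=0$. Translating an edge by $n\in\mathbb Z^2$ multiplies the $k$th coordinate of the jump \eqref{eq:jump} by $(x_k/x)^{n_1}(y_k/y)^{n_2}$, so by uniqueness the $k$th coordinate $X_k$ transforms by the same factor. Let $F$ be the face to the left of $v_0$, with white vertices $w_0$ and $w_{e_2}$. Going counterclockwise around $v_0$ from $F$ to $F+e_1$ we cross the edges to $w_0$ and to $w_{e_1}$, each from right to left. Hence $(x_k/x-1)X_k(F)=c_{00}+c_{10}x_k=M(x_k)$, and the partial fraction expansion of $LM/\Pi$ gives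
\[
\psi(v_0)=\sum_k\nu_kX_k(F)=x\sum_k\frac{L(x_k)M(x_k)}{\Pi'(x_k)(x_k-x)}=-\frac{x\,L(x)M(x)}{\Pi(x)}=\frac{xy\,L(x)^2}{\Pi(x)} .
\]
The translation factors of $b$ and $X$ combine to $\psi(v_n)=\psi(v_0)\xi(v_n)$. So $T_\beta\xi$ is a nonzero multiple of $\xi$, and the factor has a pole as $x\to x_k$, that is, as $\beta$ tends to $1$ or $\alpha$ along the curve. This pole drives the proof of Theorem~\ref{thm:global}.
\end{example}

\begin{example}\label{ex:honeyT}
In the configuration of Section~\ref{sec:honeycomb}, $a(w_n)=(1,p(n),0,\dots,0,1)$ and $b(v_n)=(1,0,q(n),0,\dots,0,-1)$. Every $b(v)$ kills every $a(w)$. For each $v$ the scalar function $F\mapsto\langle b(v),X(F)\rangle$ has no jumps, so it is a constant, and since $\varphi=1$ it has the nontrivial multiplier $\beta^{-1}$. Hence it vanishes, and $T_\beta=0$ for all $\beta\neq1$.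
\end{example}

The proof starts from a discrete Poincar\'e lemma, which we use again in Section~\ref{sec:global}.

\begin{lemma}\label{lem:potential}
Let $\omega$ be a function on the edges of $\widetilde\Gamma$ with values in a vector space, whose sum over the edges at each vertex, black or white, is zero. Then there is a function $X$ on the faces with $X(L(e))-X(R(e))=\omega(e)$ for all $e$, unique up to an additive constant.
\end{lemma}

\begin{proof}
Use the cell decomposition of the plane dual to $\widetilde\Gamma$: its vertices are the faces of $\widetilde\Gamma$, its edges cross the edges of $\widetilde\Gamma$, and its $2$-cells surround the vertices of $\widetilde\Gamma$. Assign $\omega(e)$ to the dual edge from $R(e)$ to $L(e)$. A counterclockwise loop around a black vertex crosses each edge from right to left, and one around a white vertex crosses each edge from left to right. So the value of this $1$-cochain on the boundary of a dual $2$-cell is, up to sign, the sum of $\omega$ at the vertex, which is zero. A closed $1$-cochain on a cell decomposition of the plane is the coboundary of a $0$-cochain, and a $0$-cochain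 with zero coboundary is constant.
\end{proof}

We call $X$ a \emph{potential} of $\omega$.

\begin{proof}[Proof of Theorem~\ref{thm:transfer}]
\emph{A potential exists.} Let $\omega(e)$ be the right side of \eqref{eq:jump}. Its sum at a black vertex $v$ is $\xi(v)\sum\kappa(e)a(w)=0$ by Lemma~\ref{lem:lift}(i), and its sum at a white vertex $w$ is $(\mathcal K^T\xi)(w)\,a(w)=0$. Let $X^0$ be a potential.

\emph{Fixing the constant.} Work in one coordinate of $V$. There $\beta^{-1}\varphi$ acts by a character $\chi\in\{\beta^{-1},\beta^{-1}\alpha\}$, which is nontrivial because $\beta\neq1,\alpha$; this is the only use of that hypothesis. We have $\omega(e+\gamma)=\chi(\gamma)\omega(e)$, so $F\mapsto X^0(F+\gamma)-\chi(\gamma)X^0(F)$ has no jumps and equals a constant $c(\gamma)$. Computing $X^0(F+\gamma+\gamma')$ in the two possible orders gives $\chi(\gamma')c(\gamma)+c(\gamma')=\chi(\gamma)c(\gamma')+c(\gamma)$, that is,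
\[
c(\gamma)\bigl(1-\chi(\gamma')\bigr)=c(\gamma')\bigl(1-\chi(\gamma)\bigr).
\]
Fix $\gamma'$ with $\chi(\gamma')\ne1$ and put $k=c(\gamma')/(1-\chi(\gamma'))$. Then $c(\gamma)=(1-\chi(\gamma))k$ for all $\gamma$, and $X=X^0-k$ satisfies $X(F+\gamma)=\chi(\gamma)X(F)$. Two equivariant potentials differ by a constant $k'$ with $k'=\chi(\gamma')k'$, so $k'=0$.

\emph{The function $\psi$.} Consecutive faces around $v$ have values of $X$ that differ by a multiple of some $a(w)$ with $w\sim v$, and $b(v)$ kills $a(w)$. So $\psi(v)$ is well defined, and
\[
\psi(v+\gamma)=\langle b(v)\varphi(\gamma)^{-1},\beta(\gamma)^{-1}\varphi(\gamma)X(F)\rangle=\beta(\gamma)^{-1}\psi(v).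
\]

\emph{The equation $\mathcal K'\psi=0$.} Let $F$ be a face incident to a white vertex $w$. All jumps across edges at $w$ are multiples of $a(w)$, so the values of $X$ on the faces around $w$ are congruent modulo $\mathbb Ca(w)$. A neighbor $v$ of $w$ is incident to one of these faces, namely $L(v,w)$, and $b(v)$ kills $a(w)$. Hence $\psi(v)=\langle b(v),X(F)\rangle$ for all $v\sim w$, with one and the same $F$. This is the ``moreover'' claim, and it gives $(\mathcal K'\psi)(w)=\langle\sum\kappa'(e)b(v),X(F)\rangle=0$.
\end{proof}

\section{A local spanning condition}\label{sec:local}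

If $\psi=0$, the last claim of Theorem~\ref{thm:transfer} says that $X(F)$ is killed by many covectors: all $b(v)$ with $v$ adjacent to a white vertex of $F$. When these span $V^*$, the transfer map is injective.

\begin{theorem}\label{thm:local}
Suppose that for every face $F$ of $\widetilde\Gamma$ the covectors $b(v)$, with $v$ running over the neighbors of the white vertices of $F$, span $V^*$. Then $\mathcal S_W\subset\mathcal S_B$, and $\dim\ker\mathcal K|_{\mathbb C^W_\beta}\le\dim\ker\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$ for $\beta\ne1,\alpha$.
\end{theorem}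

\begin{proof}
The points $1$ and $\alpha$ lie in $\mathcal S_B$ by \eqref{eq:common}. Let $\beta\ne1,\alpha$ and $T_\beta\xi=0$. Then $X(F)=0$ for all $F$ by the spanning hypothesis, so $\kappa(e)\xi(v)a(w)=0$ on every edge by \eqref{eq:jump}. As $\kappa(e)\neq0$ and $a(w)\ne0$, we get $\xi=0$. Thus $T_\beta$ is injective, and \eqref{eq:transpose} gives the inequality and the inclusion.
\end{proof}

A circuit in $\mathbb C^{d+1}$ has at most $d+2$ elements, so $d+2$ is the largest possible degree of a vertex. In the extreme case the hypothesis is automatic.

\begin{corollary}\label{cor:degree}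
If every vertex has degree $d+2$, then $\mathcal S_W=\mathcal S_B$. This situation forces $d=2$ and all faces to be quadrilaterals.
\end{corollary}

\begin{proof}
Let $w$ be white. The $d+2$ covectors $\boldsymbol\ell(v)$, $v\sim w$, form a circuit and span a space of dimension $d+1$. The covectors $b(v)$, $v\sim w$, restrict to them, so they span a space of dimension at least $d+1$ in $V^*$; all of them kill $a(w)\neq0$, so their common kernel is exactly $\mathbb Ca(w)$. Let $F$ be a face and $v_1$ a black vertex on it. The two boundary edges of $F$ at a corner at $v_1$ are different because $v_1$ has degree at least $2$, and they end at different white vertices $w,w'$ because there are no multiple edges. The vectors $\mathbf A(w),\mathbf A(w')$ belong to a circuit of size $d+2\ge3$, so they are independent, and $\mathbb Ca(w)\cap\mathbb Ca(w')=0$. Hence the $b(v)$ with $v\sim w$ or $v\sim w'$ have common kernel $0$ and span $V^*$. Theorem~\ref{thm:local} gives $\mathcal S_W\subset\mathcal S_B$. The hypothesis is symmetric in the colors, so Remark~\ref{rem:duality} gives the reverse inclusion.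

For the last claim, $\Gamma$ has $2|W|$ vertices and $(d+2)|W|$ edges, hence $d\,|W|$ faces since the Euler characteristic of the torus is $0$. Face boundaries have even length, and length $2$ would require a multiple edge or a vertex of degree $1$. The lengths add up to twice the number of edges, so $2(d+2)\ge4d$. Thus $d=2$, equality holds, and every face has length $4$.
\end{proof}

Example~\ref{ex:square} is a configuration of this kind.

\section{Components through $1$ and $\alpha$}\label{sec:global}

The hypothesis of Theorem~\ref{thm:local} must hold at every face. We now trade it for global spanning. The price is that we control $T_\beta$ only near the two points where it is undefined. As $\beta$ approaches $\beta_0\in\{1,\alpha\}$ along the curve, the jumps of $X$ stay bounded while $X$ itself may blow up, as in Example~\ref{ex:squareT}. If it does, the leading term of $X$ is a vector $Y$ independent of the face, the leading term of $\psi$ is $v\mapsto\langle b(v),Y\rangle$, and a single vertex with $\langle b(v),Y\rangle\neq0$ suffices. The difficulty is to guarantee the blow-up, and this is where the multiplicity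 of $P_W$ enters.

For $\beta_0\in\{1,\alpha\}$ let $V_{\beta_0}\subset V$ be the subspace on which $\varphi(\gamma)$ acts as $\beta_0(\gamma)$ for all $\gamma$. If $\alpha\ne1$, then $V_1=\mathbb C^{d+1}$, $V_\alpha=\mathbb C\mathbf e$ and $V=V_1\oplus V_\alpha$; if $\alpha=1$, then $V_1=V$. A subscript $\beta_0$ denotes the $V_{\beta_0}$-component of a vector. The \emph{order} of a holomorphic function at a point is the lowest degree of a nonzero term of its Taylor series in local coordinates.

\begin{theorem}\label{thm:global}
Let $P_W\not\equiv0$, $\beta_0\in\{1,\alpha\}$ and $m=\dim V_{\beta_0}$. Assume that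
\begin{itemize}
\item[\textup{(a)}] the vectors $a_{\beta_0}(w)$ span $V_{\beta_0}$;
\item[\textup{(b)}] the restrictions $b(v)|_{V_{\beta_0}}$ span $V_{\beta_0}^*$;
\item[\textup{(c)}] $P_W$ vanishes at $\beta_0$ to order exactly $m$.
\end{itemize}
Then every irreducible component of $\mathcal S_W$ passing through $\beta_0$ is contained in $\mathcal S_B$.
\end{theorem}

If $\beta_0=\alpha\ne1$, then $m=1$, conditions (a) and (b) hold automatically because $f\ne0$, and (c) says $dP_W(\alpha)\neq0$. If $\beta_0=1\neq\alpha$, then (a) and (b) say that the $\mathbf A(w)$ span $\mathbb C^{d+1}$ and the $\boldsymbol\ell(v)$ span its dual, and (c) says that $P_W$ has order $d+1$ at $1$.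

Under (a), the order $m$ is the smallest possible. Indeed, let $a_1,\dots,a_m$ be the coordinates of $a_{\beta_0}$. They lie in $\mathbb C^W_{\beta_0}$ by equivariance and in $\ker\mathcal K$ by Lemma~\ref{lem:lift}(i), and (a) says that they are linearly independent. If $\ker\mathcal K_{\beta_0}$ has dimension $m'$, then after a constant change of basis $m'$ columns of $\mathcal K_\beta$ vanish at $\beta_0$, so
\begin{equation}\label{eq:order}
\text{order of }P_W\text{ at }\beta_0\ \ge\ \dim\ker\mathcal K_{\beta_0}\ \ge\ m .
\end{equation}

At $\beta=\beta_0$ the $V_{\beta_0}$-component of the jumps \eqref{eq:jump} is periodic. Its potential need not be, and the following lemma says that under (a) and (c) it never is. This obstruction is the source of the pole.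

\begin{lemma}\label{lem:flux}
Assume \textup{(a)} and \textup{(c)}. Let $0\ne\xi\in\mathbb C^B_{\beta_0^{-1}}$ with $\mathcal K^T\xi=0$, and let $X$ be a potential of the periodic edge function $\omega(e)=\kappa(e)\xi(v)a_{\beta_0}(w)$. Then $J_i=X(F+\gamma_i)-X(F)\in V_{\beta_0}$ does not depend on $F$, and $(J_1,J_2)\ne(0,0)$.
\end{lemma}

\begin{proof}
The potential exists by Lemma~\ref{lem:potential}, as in the proof of Theorem~\ref{thm:transfer}, and $J_i$ has no jumps because $\omega$ is periodic. Suppose $J_1=J_2=0$, so that $X$ is periodic. We show that $P_W$ then has order at least $m+1$ at $\beta_0$.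

Use the local coordinate $\eta\in\mathrm{Hom}(H_1(T^2),\mathbb C)\cong\mathbb C^2$ given by $\beta(\delta)=\beta_0(\delta)e^{\eta(\delta)}$. View $\xi$ and $a_k$ as the fixed vectors $\xi|_{B_0}$ and $a_k|_{W_0}$, and let $\omega_k,X_k$ be the coordinates of $\omega,X$. By \eqref{eq:matrices},
\[
\xi^T\mathcal K_\beta\,a_k=\sum_e\kappa(e)\,\xi(v_0)\,a_k(w_0)\,\beta_0(\delta(e))\,e^{\eta(\delta(e))}=\sum_e\omega_k(e)\,e^{\eta(\delta(e))},
\]
the sums running over the edges of $\Gamma$. The constant term is $\xi^T\mathcal K_{\beta_0}a_k=0$. For the linear term define $h$ on the vertices of $\widetilde\Gamma$ by $h(y_0+\delta)=\eta(\delta)$ for $y_0\in W_0\cup B_0$. Then $\eta(\delta(e))=h(w)-h(v)$ for every lift $(v,w)$ of $e$, and the linear term is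
\[
\sum_e\bigl(X_k(L(e))-X_k(R(e))\bigr)\bigl(h(w)-h(v)\bigr).
\]
Since $X_k$ and $h(w)-h(v)$ are periodic, we may regroup this sum by the faces $F$ of $\Gamma$. Traverse $\partial F$ counterclockwise. An edge with $F$ on its left is traversed from $v$ to $w$ and an edge with $F$ on its right from $w$ to $v$, so the coefficient of $X_k(F)$ is the total increment of $h$ along the boundary of a lift of $F$, which is $0$. Therefore $\xi^T\mathcal K_\beta a_k=O(|\eta|^2)$ for $k=1,\dots,m$.

By \eqref{eq:order} and (c), $a_1,\dots,a_m$ is a basis of $\ker\mathcal K_{\beta_0}$, and $\ker\mathcal K_{\beta_0}^T$ has dimension $m$ too. Extend $\xi$ to a basis of $\ker\mathcal K^T_{\beta_0}$, and complete both bases to bases of $\mathbb C^{W_0}$ and $\mathbb C^{B_0}$. Let $Q$ and $Q'$ be the matrices with these columns. In the matrix $Q'^T\mathcal K_\beta Q$, whose determinant is a nonzero constant times $P_W$, all entries of the first $m$ rows and of the first $m$ columns are $O(|\eta|)$, and the first $m$ entries of the first row are $O(|\eta|^2)$. Consider a term of the determinant, given by a permutation $\pi$. The first $m$ rows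 contribute $m$ factors $O(|\eta|)$. If $\pi$ preserves $\{1,\dots,m\}$, the factor from the first row is $O(|\eta|^2)$. Otherwise some row with index greater than $m$ uses one of the first $m$ columns and contributes a further factor $O(|\eta|)$. In both cases the term is $O(|\eta|^{m+1})$, which contradicts (c).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:global}]
\emph{A branch and a kernel vector along it.} Since $P_W\not\equiv0$, the components of $\mathcal S_W$ are irreducible curves. Let $C$ be one through $\beta_0$. The normalization of $C$ is a smooth curve mapping onto $C$ with finite fibers. A local coordinate at a preimage of $\beta_0$ gives a nonconstant holomorphic map $\zeta\mapsto\beta_\zeta\in C$ on a small disk that sends $0$ to the given point $\beta_0$, with $\beta_\zeta\notin\{1,\alpha\}$ for $\zeta\neq0$. The matrix $\mathcal K^T_{\beta_\zeta}$ is holomorphic in $\zeta$ with identically vanishing determinant, so it has a nonzero kernel vector over the field of meromorphic germs at $0$. Multiplying by a power of $\zeta$ we obtain a holomorphic kernel vector $\xi_\zeta$ with $\xi_0\ne0$. Extended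 to $\widetilde B$ with multiplier $\beta_\zeta^{-1}$, each value $\xi_\zeta(v)$ is holomorphic in $\zeta$, and so is each jump \eqref{eq:jump}. For $\zeta\neq0$ let $X^\zeta$ and $\psi_\zeta$ be given by Theorem~\ref{thm:transfer}.

\emph{The pole.} Let $\chi_i(\zeta)=\beta_0(\gamma_i)/\beta_\zeta(\gamma_i)$, so that $\chi_i(0)=1$. Fix a face $F_0$ and chains of adjacent faces from $F_0$ to $F_0+\gamma_i$. Equivariance and summation of the jumps along the chains give
\begin{equation}\label{eq:pole}
\bigl(\chi_i(\zeta)-1\bigr)X^\zeta_{\beta_0}(F_0)=J_i(\zeta),\qquad i=1,2,\quad\zeta\neq0,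
\end{equation}
where $J_i(\zeta)$ is holomorphic at $0$ and $J_i(0)$ is the vector $J_i$ of Lemma~\ref{lem:flux} for $\xi_0$. Let $N\ge1$ be the smaller of the orders of $\chi_1-1$ and $\chi_2-1$ at $0$; it is finite because the branch is nonconstant. Equation \eqref{eq:pole} for an index attaining the minimum shows that the limit $Y=\lim_{\zeta\to0}\zeta^NX^\zeta_{\beta_0}(F_0)\in V_{\beta_0}$ exists. By Lemma~\ref{lem:flux} there is an index $j$ with $J_j(0)\ne0$. The function $(\chi_j-1)/\zeta^N$ is holomorphic at $0$, and \eqref{eq:pole} shows that its value there times $Y$ equals $J_j(0)$. Hence $Y\ne0$.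

\emph{The leading term of $\psi_\zeta$.} For any face $F$ the difference $X^\zeta(F)-X^\zeta(F_0)$ is a finite sum of jumps, hence holomorphic at $0$. If $\alpha\neq1$, let $\beta_1$ be the other element of $\{1,\alpha\}$. Then $\beta_1(\gamma_i)/\beta_0(\gamma_i)\neq1$ for some $i$, and the analogue of \eqref{eq:pole} for the $V_{\beta_1}$-component, in which the factor on the left tends to $\beta_1(\gamma_i)/\beta_0(\gamma_i)-1$, shows that $X^\zeta_{\beta_1}(F_0)$ is holomorphic at $0$. As $N\ge1$, we conclude that $\zeta^NX^\zeta(F)\to Y$ for every $F$, and so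
\[
\zeta^N\psi_\zeta(v)\to\langle b(v),Y\rangle\qquad\text{for every black }v .
\]
By (b), used only here, the limit is nonzero for some $v$. So $\psi_\zeta\ne0$ and $\beta_\zeta\in\mathcal S_B$ for all small $\zeta\neq0$. Thus $P_B$ vanishes at infinitely many points of the irreducible curve $C$, and hence on all of $C$.
\end{proof}

To pass from inclusion to equality we recall two facts about the ring $\mathbb C[\lambda^{\pm1},\mu^{\pm1}]$, whose units are the nonzero constants times monomials. First, by the Nullstellensatz an irreducible Laurent polynomial divides every Laurent polynomial that vanishes on its zero set in $(\mathbb C^*)^2$. Second, the \emph{Newton polygon} $\Delta(P)$ of $P\neq0$, the convex hull of the exponents that occur in $P$, satisfies $\Delta(PQ)=\Delta(P)+\Delta(Q)$ (Minkowski sum). The \emph{Newton polygon $\Delta(\Gamma)$ of the graph} is the convex hull of the classes $\delta(M)$ of the dimer covers in \eqref{eq:dimer}. The difference $\delta(M)-\delta(M')$ is the homology class of the cycle formed by the edges of $M$ oriented from black to white and those of $M'$ oriented from white to black,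 so $\Delta(\Gamma)$ depends on the representatives only up to translation.

\begin{corollary}\label{cor:irreducible}
Let $P_W$ be irreducible, $P_B\not\equiv0$ and $\alpha\neq1$. Assume either that $dP_W(\alpha)\ne0$, or that the $\mathbf A(w)$ span $\mathbb C^{d+1}$, the $\boldsymbol\ell(v)$ span its dual and $P_W$ has order $d+1$ at $1$. Then $\mathcal S_W\subset\mathcal S_B$. Moreover $\mathcal S_W=\mathcal S_B$ if in addition one of the following holds:
\begin{itemize}
\item[\textup{(1)}] $P_B$ is irreducible, or just $\mathcal S_B$ is irreducible;
\item[\textup{(2)}] every vertex of $\Delta(\Gamma)$ is represented by exactly one dimer cover. In this case $P_B$ equals $P_W$ times a monomial, up to a constant factor.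
\end{itemize}
\end{corollary}

\begin{proof}
The set $\mathcal S_W$ is an irreducible curve through $1$ and $\alpha$, so the inclusion is Theorem~\ref{thm:global} with $\beta_0=\alpha$ or $\beta_0=1$. Under (1), $\mathcal S_B$ is an irreducible curve as well, and an inclusion of irreducible curves is an equality. Under (2), the coefficient in \eqref{eq:dimer} of a monomial at a vertex of $\Delta(\Gamma)$ is a single product of nonzero weights, so $\Delta(P_W)=\Delta(P_B)=\Delta(\Gamma)$. The inclusion gives $P_B=QP_W$ with a Laurent polynomial $Q$, and $\Delta(\Gamma)=\Delta(Q)+\Delta(\Gamma)$. The width of a Minkowski sum in any direction is the sum of the widths, so $\Delta(Q)$ has width $0$ in all directions. It is a point, and $Q$ is a constant times a monomial.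
\end{proof}

\section{A spanning counterexample with $\alpha\neq1$}\label{sec:layers}

The honeycomb example violates (a) and (b) of Theorem~\ref{thm:global}, and one may hope that spanning data and a nontrivial class already force the equality of the curves. They do not.

\begin{theorem}\label{thm:spanning}
There is a coherent double circuit configuration with $d=2$ and $\alpha\ne1$ in which the vectors $\mathbf A(w)$ span $\mathbb C^3$, the covectors $\boldsymbol\ell(v)$ span $(\mathbb C^3)^*$, $\mathcal S_W,\mathcal S_B\ne(\mathbb C^*)^2$, and $\mathcal S_W\neq\mathcal S_B$.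
\end{theorem}

The idea is to use the honeycomb mechanism layer by layer. In Example~\ref{ex:honeyT} all $a(w)$ lie in a plane of $V$ and all $b(v)$ annihilate it, so white and black parameters are free. We cut the torus into horizontal layers, attach to the $j$th layer a plane $M_j\subset V=\mathbb C^4$, and take $a\in M_j$ and $b\in\mathrm{Ann}(M_j)$ inside the layer, where $\mathrm{Ann}$ denotes the annihilator in $V^*$. Consecutive planes share a line and together span a hyperplane. A white vertex on the border of two layers receives the common line, and a black vertex on the border receives the common hyperplane. As $j$ varies, the planes fill $V$.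

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.6cm,y=0.6cm,font=\scriptsize]
\foreach \s in {1,-1}{
  \foreach \i in {0,...,3}{\draw (\i-.5,2*\s)--(\i,\s)--(\i+.5,2*\s) (\i-.5,3*\s)--(\i,4*\s)--(\i+.5,3*\s);}
  \foreach \i in {-1,...,3}{\draw (\i+.5,2*\s)--(\i+.5,3*\s);}
  \foreach \k in {0,2}{\draw (\k,\s)--(\k+.5,0)--(\k+1,\s) (\k,4*\s)--(\k+.5,5*\s)--(\k+1,4*\s);}
  \foreach \i in {0,...,3}{\filldraw[fill=white] (\i,\s) circle[radius=2.2pt]; \fill (\i,4*\s) circle[radius=2.2pt];}
  \foreach \i in {-1,...,3}{\fill (\i+.5,2*\s) circle[radius=2.2pt]; \filldraw[fill=white] (\i+.5,3*\s) circle[radius=2.2pt];}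
  \foreach \k in {0,2}{\fill (\k+.5,0) circle[radius=2.2pt]; \filldraw[fill=white] (\k+.5,5*\s) circle[radius=2.2pt];}
}
\node[below left] at (0,1) {$w_0$}; \node[below right] at (1,1) {$w_1$};
\node[above right] at (.5,2) {$v_0$}; \node[above right] at (1.5,2) {$v_1$};
\node[below left] at (.5,3) {$y_0$}; \node[below left] at (1.5,3) {$y_1$};
\node[above left] at (0,4) {$x_0$}; \node[above right] at (1,4) {$x_1$};
\node[right=3pt] at (.5,0) {$u_0$}; \node[right=3pt] at (.5,5) {$z_0$};
\node[right] at (3.8,2.5) {even layer}; \node[right] at (3.8,-2.5) {odd layer};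
\node[right] at (3.8,0) {odd seam}; \node[right] at (3.8,5) {even seam}; \node[right] at (3.8,-5) {even seam};
\end{tikzpicture}
\caption{Two consecutive layers of the graph used for the spanning counterexample, each the mirror image of the other in the odd seam of black vertices $u_k$. The graph continues with horizontal period $2$ and by reflection in the even seams of white vertices $z_k$. Seam vertices have degree $4$, all other vertices degree $3$.}
\label{fig:layers}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:spanning}]
\emph{The graph} (Figure~\ref{fig:layers}). A \emph{layer} is the strip of height $5$ with vertices, for $i,k\in\mathbb Z$: black $u_k$ at $(2k+\frac12,0)$, white $w_i$ at $(i,1)$, black $v_i$ at $(i+\frac12,2)$, white $y_i$ at $(i+\frac12,3)$, black $x_i$ at $(i,4)$, white $z_k$ at $(2k+\frac12,5)$. Its straight edges are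
\[
v_i\sim w_i,w_{i+1},y_i;\qquad x_i\sim y_{i-1},y_i;\qquad u_k\sim w_{2k},w_{2k+1};\qquad z_k\sim x_{2k},x_{2k+1}.
\]
Layer $j\in\mathbb Z$ occupies the heights $[5(j-1),5j]$ and is reflected vertically when $j$ is odd. Layers $j$ and $j+1$ are glued along \emph{seam} $j$ at height $5j$, which consists of the vertices $u_k$ for odd $j$ and of the vertices $z_k$ for even $j$. Let $\gamma_1=(2,0)$ and $\gamma_2=(0,20)$, so a period contains four layers. The faces are the quadrilaterals $u_kw_{2k}v_{2k}w_{2k+1}$ and $z_kx_{2k}y_{2k}x_{2k+1}$, the hexagons $v_iw_{i+1}v_{i+1}y_{i+1}x_{i+1}y_i$, and octagons between consecutive vertices of a seam. All are disks and there are no multiple edges. For a dimer cover take $u_kw_{2k}$, $v_{2k}y_{2k}$, $x_{2k}z_k$, $w_{2k+1}v_{2k+1}$, $y_{2k+1}x_{2k+1}$ in odd layers and $w_iv_i$, $y_ix_i$ in even layers; every seam borders exactly one odd layer.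

\emph{The frame.} Let $\alpha=(1,2)$, so $\varphi(\gamma_1)=1$ and $\varphi:=\varphi(\gamma_2)=\mathrm{diag}(1,1,1,2)$. Put
\[
p_1=(1,0,0,1),\quad p_2=(0,1,0,1),\quad p_3=(0,0,1,1),\quad p_4=(1,1,1,1),\quad p_{j+4}=\varphi p_j .
\]
Write $p_j=(\bar p_j,\epsilon_j)$ with $\bar p_j\in\mathbb C^3$ and $\epsilon_j>0$. Any four consecutive $p_j$ are independent. Indeed, their first three coordinates are $\bar p_1,\dots,\bar p_4$ in some order, with the single relation $\bar p_4=\bar p_1+\bar p_2+\bar p_3$, and the last coordinates violate it: for the quadruples starting at $p_1,p_2,p_3,p_4$ we have $1\ne1+1+1$, $1\ne2+1+1$, $1\ne2+2+1$, $1\ne2+2+2$, and the other quadruples are images of these under powers of $\varphi$. Let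
\[
M_j=\langle p_{j-1},p_j\rangle,\qquad H_j=\langle p_{j-1},p_j,p_{j+1}\rangle=M_j+M_{j+1}.
\]
Any three of $\bar p_1,\dots,\bar p_4$ are independent, so $\mathbf e\notin H_j$. For $j=1,\dots,4$ let $m_j$ be the real generator of $\mathrm{Ann}(H_j)$ with $m_j(\mathbf e)=-1$, and extend by $m_{j+4}=m_j\varphi^{-1}$. Then $m_j$ generates $\mathrm{Ann}(H_j)$ and $m_j(\mathbf e)<0$ for all $j$. Independence of four consecutive $p$'s gives $H_{j-1}\cap H_j=M_j$ and $M_j\cap H_{j+1}=\mathbb Cp_j$. Hence $\mathrm{Ann}(M_j)=\langle m_{j-1},m_j\rangle$, and $m_{j-1},m_j,m_{j+1}$ are independent since their common kernel is a line.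

\emph{The data.} In layer $j$ let $p^{\mathrm{ev}},p^{\mathrm{odd}}$ be the members of $\{p_{j-1},p_j\}$ with even and odd index, and let $m^{\mathrm{ev}},m^{\mathrm{odd}}$ be the members of $\{m_{j-1},m_j\}$ with even and odd index. Put
\begin{align*}
a(w_i)&=p^{\mathrm{odd}}+s_ip^{\mathrm{ev}},& a(y_i)&=p^{\mathrm{odd}}+t_ip^{\mathrm{ev}},& a(z_k)&=p^{\mathrm{ev}},\\
b(x_i)&=m^{\mathrm{ev}}+\sigma_im^{\mathrm{odd}},& b(v_i)&=m^{\mathrm{ev}}+\tau_im^{\mathrm{odd}},& b(u_k)&=m^{\mathrm{odd}}.
\end{align*}
The values on the seams are consistent: for even $j$ both adjacent layers have $p^{\mathrm{ev}}=p_j$, and for odd $j$ both have $m^{\mathrm{odd}}=m_j$. The parameters are positive reals depending on $i$ mod $2$ and $j$ mod $4$, such that in each layer $s_0,s_1,t_0,t_1$ are pairwise distinct and $\sigma_0,\sigma_1,\tau_0,\tau_1$ are pairwise distinct.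

\emph{The hypotheses of Lemma~\ref{lem:lift}(ii).} Equivariance holds by construction. The last coordinates of the $a$'s are positive and those of the $b$'s are negative. Every edge lies in one layer $j$, and all vertices of that layer, including those on its two seams, have $a\in M_j$ or $b\in\mathrm{Ann}(M_j)$; this gives incidence. At a vertex of degree $3$ the neighbors carry three elements of a plane, and these form a circuit because they are pairwise independent: their parameters are $s_i,s_{i+1},t_i$ at $v_i$; $t_{i-1},t_i,\infty$ at $x_i$; $\tau_{i-1},\tau_i,\infty$ at $w_i$; $\sigma_i,\sigma_{i+1},\tau_i$ at $y_i$, where $\infty$ stands for $p^{\mathrm{ev}}$ or $m^{\mathrm{odd}}$. At a vertex $u$ of an odd seam $j$ the four vectors are $p_j+s_0p_{j-1}$, $p_j+s_1p_{j-1}$, $p_j+s_0'p_{j+1}$, $p_j+s_1'p_{j+1}$, with the parameters of layers $j$ and $j+1$. They lie in the $3$-dimensional space $H_j$. Among any three of them, two span $M_j$ or $M_{j+1}$ and the third lies outside this plane because its parameter is nonzero. So they form a circuit. At a vertex $z$ of an even seam $j$ the four covectors have the same form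 with $m_{j-1},m_j,m_{j+1}$ and $\sigma$ in place of $p_{j-1},p_j,p_{j+1}$ and $s$, and the argument applies since the three $m$'s are independent.

We obtain a coherent configuration with $d=2$ and class $\alpha=(1,2)\neq1$. The vectors $a(w_0),a(w_1)$ of layer $j$ span $M_j$, so the $a$'s span $V$. The $b$'s span every $\mathrm{Ann}(M_j)$, so a vector killed by all of them lies in $M_1\cap M_3=\langle p_0,p_1\rangle\cap\langle p_2,p_3\rangle=0$, and the $b$'s span $V^*$. Dropping the last coordinate, $\mathbf A$ spans $\mathbb C^3$ and $\boldsymbol\ell$ spans $(\mathbb C^3)^*$.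

\emph{Solving $\mathcal Kg=0$ in one layer.} Let $g\in\mathbb C^W_\beta$ with $\lambda\neq1$. By Lemma~\ref{lem:lift}(ii) the equation at a black vertex is the relation among the neighboring $a$'s. From $a(y_i)-a(y_{i-1})=(t_i-t_{i-1})a(z)$ and $g(y_{-1})=\lambda^{-1}g(y_1)$, the equations at $x_0$ and $x_1$ are
\begin{equation}\label{eq:xrows}
g(y_0)-\lambda^{-1}g(y_1)=(t_0-t_1)g(z_0),\qquad g(y_1)-g(y_0)=(t_1-t_0)g(z_0).
\end{equation}
Their sum is $(1-\lambda^{-1})g(y_1)=0$. So they are equivalent to $g(y_1)=0$, $g(y_0)=(t_0-t_1)g(z_0)$. The equations at $v_1$ (neighbors $w_1,w_2,y_1$, with $g(w_2)=\lambda g(w_0)$) and at $v_0$ (neighbors $w_0,w_1,y_0$) are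
\begin{align*}
(s_0-t_1)g(w_1)+(t_1-s_1)\lambda g(w_0)+(s_1-s_0)g(y_1)&=0,\\
(s_1-t_0)g(w_0)+(t_0-s_0)g(w_1)+(s_0-s_1)g(y_0)&=0 .
\end{align*}
The first gives $g(w_1)=\lambda\frac{s_1-t_1}{s_0-t_1}g(w_0)$. Substituting in the second and multiplying by $s_0-t_1$,
\[
D(\lambda)\,g(w_0)=(s_0-t_1)(s_1-s_0)(t_0-t_1)\,g(z_0),\quad D(\lambda)=(s_1-t_0)(s_0-t_1)-\lambda(s_0-t_0)(s_1-t_1).
\]
At $u_0$ on an odd seam $j$, the vector $p_j=p^{\mathrm{odd}}$ equals $\bigl(s_1a(w_0)-s_0a(w_1)\bigr)/(s_1-s_0)$ in each of the two adjacent layers, and equating the two expressions is the relation. So the equation at $u_0$ says that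
\[
\theta=\frac{s_1g(w_0)-s_0g(w_1)}{s_1-s_0}=\frac{E(\lambda)\,g(w_0)}{(s_0-t_1)(s_1-s_0)},\qquad E(\lambda)=s_1(s_0-t_1)-\lambda s_0(s_1-t_1),
\]
has the same value in both layers. If $D(\lambda)E(\lambda)\ne0$, then the equations inside the layer have a unique solution for each value of $g(z_0)$, and
\[
\theta=\rho(\lambda)\,g(z_0),\qquad \rho=(t_0-t_1)\,E/D\neq0 .
\]

\emph{The white curve.} Let $\rho_j$ belong to layer $j$, and let $g_0,g_2$ be the values of $g$ at $z_0$ on seams $0$ and $2$. The value on seam $4$ is $\mu g_0$. Layer $1$ borders seam $0$, layers $2,3$ border seam $2$, and layer $4$ borders seam $4$. The equations on seams $1$ and $3$ are $\rho_1g_0=\rho_2g_2$ and $\rho_3g_2=\mu\rho_4g_0$. Hence, if $\lambda\ne1$ and all $D,E$ are nonzero at $\lambda$,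
\begin{equation}\label{eq:white}
\beta\in\mathcal S_W\iff\mu=\frac{\rho_1\rho_3}{\rho_2\rho_4}(\lambda).
\end{equation}

\emph{The black curve.} The reflection of a layer in its middle line exchanges $w_i\leftrightarrow x_i$, $y_i\leftrightarrow v_i$, $z_k\leftrightarrow u_k$, preserves the edges and swaps the colors, and it matches the formulas for $a$ with those for $b$. So the equations $\mathcal K'h=0$ for $h\in\mathbb C^B_{\beta^{-1}}$ arise from those above by $s\to\sigma$, $t\to\tau$, $\lambda\to\lambda'=\lambda^{-1}$. Let $D^*,E^*,\rho_j^*$ be the corresponding functions of $\lambda'$, and let $h_1,h_3$ be the values of $h$ at $u_0$ on seams $1$ and $3$. Layers $1,2$ border seam $1$ and layers $3,4$ border seam $3$. Layer $0$ is layer $4$ translated by $-\gamma_2$; it borders seam $-1$, where the value is $\mu h_3$. The equations on seams $2$ and $0$ are $\rho_2^*h_1=\rho_3^*h_3$ and $\rho_1^*h_1=\mu\rho_4^*h_3$. Hence, if $\lambda\neq1$ and all $D^*,E^*$ are nonzero at $\lambda'$,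
\begin{equation}\label{eq:black}
\beta\in\mathcal S_B\iff\mu=\frac{\rho^*_1\rho^*_3}{\rho^*_2\rho^*_4}(\lambda^{-1}).
\end{equation}

\emph{The choice.} Take $(s_0,s_1,t_0,t_1)=(1,2,3,4)$ in all layers. Then $D=3-4\lambda$, $E=2\lambda-6$, and the right side of \eqref{eq:white} is $1$. Take $(\sigma_0,\sigma_1,\tau_0,\tau_1)=(1,2,3,4)$ in layers $2,3,4$, where $\rho^*=(6-2\lambda')/(3-4\lambda')$, and $(1,2,4,3)$ in layer $1$, where $D^*=4-3\lambda'$, $E^*=\lambda'-4$ and $\rho_1^*=(\lambda'-4)/(4-3\lambda')$. The right side of \eqref{eq:black} is
\[
\frac{(\lambda'-4)(3-4\lambda')}{(4-3\lambda')(6-2\lambda')} .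
\]
At $\lambda=\frac12$, $\lambda'=2$, we have $(D,E)=(1,-5)$, and $(D^*,E^*)$ equals $(-5,-2)$ in layers $2,3,4$ and $(-2,-2)$ in layer $1$. All are nonzero, and the last fraction equals $\frac{(-2)(-5)}{(-2)(2)}=-\frac52$. Therefore
\[
\mathcal S_W\cap\{\lambda=\tfrac12\}=\{(\tfrac12,1)\},\qquad \mathcal S_B\cap\{\lambda=\tfrac12\}=\{(\tfrac12,-\tfrac52)\}.
\]
Neither curve is all of $(\mathbb C^*)^2$, and neither contains the other.
\end{proof}

\begin{remark}
It is instructive to see which hypotheses fail here. The hypothesis of Theorem~\ref{thm:local} fails at the hexagons: all neighbors of the white vertices $w_{i+1},y_i,y_{i+1}$ lie in the same layer $j$, so their covectors span only $\mathrm{Ann}(M_j)$. In Theorem~\ref{thm:global}, conditions (a) and (b) hold at both $1=(1,1)$ and $\alpha=(1,2)$. But in each layer, adding the row of $x_1$ to the row of $x_0$ in \eqref{eq:xrows} leaves a row with the single entry $1-\lambda^{-1}$. So $(\lambda-1)^4$ divides $P_W$, the order of $P_W$ at both points is at least $4$, and (c), which asks for order $3$ at $1$ and order $1$ at $\alpha$, fails at both. At $\beta_0=1$ the conclusion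 fails too: by \eqref{eq:white} the closed set $\mathcal S_W$ contains the line $\{\mu=1\}$, which is a component through $1$, and its point $(\frac12,1)$ is not in $\mathcal S_B$. Hence condition (c) cannot be dropped from Theorem~\ref{thm:global}.
\end{remark}

\begin{thebibliography}{1}
\bibitem{IP} Anton Izosimov and Pavlo Pylyavskyy, \emph{The dimer model and dynamical incidence geometry}, arXiv:2512.15499 (2025).
\end{thebibliography}
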